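\title{The kernel of the linearization map of a smooth singular foliation}

\begin{abstract}
The isotropy Lie algebra of a singular foliation at a point acts linearly on the normal space of the leaf through that point. For locally real analytic foliations the kernel of this action is nilpotent. We show that this fails for smooth foliations: for the foliation of $\mathbb R^2$ generated by $x^3\partial_x$ and $e^{-1/(2x^2)}\partial_y$ the kernel at the origin is $\mathfrak{aff}(1)$. We prove that the kernel is always solvable, that every finite-dimensional real solvable Lie algebra occurs, that every nilpotent one occurs for a foliation with polynomial generators, and that the kernel is abelian when the normal space has dimension at most one.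
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection*{Isotropy and its linearization}

Let $M$ be a smooth manifold and $\mathfrak X(M)$ the Lie algebra of smooth vector fields on $M$. A \emph{singular foliation} on $M$ is a $C^\infty(M)$-submodule $\mathcal F\subset\mathfrak X(M)$ that is closed under the Lie bracket and locally finitely generated: every point has an open neighborhood $U$ and $Z_1,\dots,Z_r\in\mathcal F$ such that each $X\in\mathcal F$ is, on $U$, of the form $\sum_a f_aZ_a$ with $f_a\in C^\infty(U)$. A singular foliation partitions $M$ into \emph{leaves}, connected immersed submanifolds $L$ with $T_xL=\{X(x):X\in\mathcal F\}$ for $x\in L$. Fix $m\in M$ and let $L$ be the leaf through $m$. Only the subspace $T_mL$ enters the definitions below; note that $L=\{m\}$ exactly when all elements of $\mathcal F$ vanish at $m$.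

Let $\mathcal I_m\subset C^\infty(M)$ be the ideal of functions vanishing at $m$, let $\mathcal I_m\mathcal F$ be the set of finite sums $\sum_lf_lR_l$ with $f_l\in\mathcal I_m$ and $R_l\in\mathcal F$, and let $\mathcal F(m)=\{X\in\mathcal F:X(m)=0\}$. For $X\in\mathcal F(m)$ we have $[X,fR]=X(f)R+f[X,R]$ with $X(f)(m)=0$, so $\mathcal I_m\mathcal F$ is an ideal of the Lie algebra $\mathcal F(m)$. The quotient
\[
\mathfrak g_m(\mathcal F)=\mathcal F(m)/\mathcal I_m\mathcal F
\]
is the \emph{isotropy Lie algebra} of $\mathcal F$ at $m$. It is finite dimensional (Lemma~\ref{lem:germs}). When $L=\{m\}$, its dimension is the least number of vector fields needed to generate $\mathcal F$ near $m$ (Lemma~\ref{lem:nakayama}), and its bracket is the value at $m$ of the bracket relations between such generators.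

In a chart we view a vector field $X$ as a map to $\mathbb R^n$ with Jacobian matrix $DX$, so that
\begin{equation}\label{eq:bracket}
[X,Y]=DY\cdot X-DX\cdot Y .
\end{equation}
If $X(m)=0$, the \emph{linear part} of $X$ at $m$ is $\nabla_mX=DX(m)$. By \eqref{eq:bracket}, $(\nabla_mX)(V(m))=[V,X](m)$ for every vector field $V$, so $\nabla_mX$ is an endomorphism of $T_mM$ that does not depend on the chart. Let $X,Y\in\mathcal F(m)$. Taking $V\in\mathcal F$ shows that $\nabla_mX$ preserves $T_mL$, so it acts on the normal space $N_m=T_mM/T_mL$. If $X=fR$ with $f\in\mathcal I_m$ and $R\in\mathcal F$, then $(\nabla_mX)v=df(v)R(m)\in T_mL$, so $\mathcal I_m\mathcal F$ acts by zero on $N_m$. Differentiating \eqref{eq:bracket} at $m$ gives $\nabla_m[X,Y]=-[\nabla_mX,\nabla_mY]$. Hence $X\mapsto-\nabla_mX$ induces a Lie algebra morphism $\mathfrak g_m(\mathcal F)\to\mathfrak{gl}(N_m)$, the \emph{linearization map}. Its image is the linear isotropy Lie algebra $\mathfrak g^{lin}_m(\mathcal F)$. The subject of this paper is its kernel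
\[
\mathfrak k_m(\mathcal F)=\ker\bigl(\mathfrak g_m(\mathcal F)\to\mathfrak g_m^{lin}(\mathcal F)\bigr),
\]
the part of the isotropy that cannot be seen at first order.

We say that a vector field \emph{vanishes to order $k$} at $m$ if its coefficients vanish at $m$ together with their partial derivatives of order less than $k$; by Taylor's formula this means that it lies in $\mathcal I_m^k\mathfrak X(M)$. It is \emph{flat} at $m$ if it vanishes to every order; flat functions are defined in the same way. When $L=\{m\}$,
\[
\mathfrak g_m^{lin}(\mathcal F)\cong\mathcal F/(\mathcal F\cap\mathcal I_m^2\mathfrak X(M)),\qquad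
\mathfrak k_m(\mathcal F)=(\mathcal F\cap\mathcal I_m^2\mathfrak X(M))/\mathcal I_m\mathcal F .
\]
Two examples on $\mathbb R^n$, with $m=0$, show the extremes. For $\mathcal F=\mathcal I_0\mathfrak X(\mathbb R^n)$, generated by the fields $x_i\partial_{x_j}$, the linearization map is an isomorphism onto $\mathfrak{gl}_n(\mathbb R)$ and $\mathfrak k_0(\mathcal F)=0$. For $\mathcal F=\mathcal I_0^2\mathfrak X(\mathbb R^n)$, generated by the fields $x_ix_j\partial_{x_k}$, the linearization map is zero, and $\mathfrak k_0(\mathcal F)=\mathcal I_0^2\mathfrak X(\mathbb R^n)/\mathcal I_0^3\mathfrak X(\mathbb R^n)$ is the space of quadratic vector fields, with zero bracket by \eqref{eq:order} below.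

\subsection*{Why one expects a nilpotent kernel}

Recall that a Lie algebra $\mathfrak a$ is \emph{nilpotent} if its lower central series $C^1=\mathfrak a$, $C^{j+1}=[\mathfrak a,C^j]$ reaches $0$, and \emph{solvable} if its derived series $D^0=\mathfrak a$, $D^{j+1}=[D^j,D^j]$ reaches $0$. Nilpotent algebras are solvable. The two-dimensional algebra $\mathfrak{aff}(1)$, with basis $v_1,v_2$ and $[v_1,v_2]=v_2$, is solvable and not nilpotent: $D^2=0$, while $C^j=\mathbb Rv_2$ for all $j\ge2$.

If $X$ vanishes to order $2$ and $Y$ to order $k\ge1$, then in \eqref{eq:bracket} the term $DY\cdot X$ vanishes to order $(k-1)+2$ and the term $DX\cdot Y$ to order $1+k$. Thus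
\begin{equation}\label{eq:order}
[\mathcal I_m^2\mathfrak X(M),\mathcal I_m^k\mathfrak X(M)]\subset\mathcal I_m^{k+1}\mathfrak X(M).
\end{equation}
Suppose $L=\{m\}$ and let $\mathfrak k^j$, for $j\ge2$, be the image of $\mathcal F\cap\mathcal I_m^j\mathfrak X(M)$ in $\mathfrak g_m(\mathcal F)$. Then $\mathfrak k^2=\mathfrak k_m(\mathcal F)$ and $[\mathfrak k^2,\mathfrak k^j]\subset\mathfrak k^{j+1}$. This decreasing sequence of finite-dimensional spaces stabilizes at some $\mathfrak k^\infty$, and $\mathfrak k_m(\mathcal F)/\mathfrak k^\infty$ is nilpotent. So the kernel is nilpotent as soon as $\mathfrak k^\infty=0$, and the only possible obstruction consists of classes with representatives of arbitrarily high order. A nonzero analytic germ is never flat, which makes the following known result plausible. We call $\mathcal F$ \emph{locally real analytic} near $m$ if it is generated near $m$ by real analytic vector fields in some real analytic chart.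

\begin{proposition}\label{prop:analytic}
If $\mathcal F$ is locally real analytic near $m$, then $\mathfrak k_m(\mathcal F)$ is nilpotent.
\end{proposition}

We quote this proposition without proof and use it only in the second half of Corollary~\ref{cor:class}. All objects in its conclusion make sense for smooth foliations, and the following question is posed in \cite{LLR}: \emph{can the assumption ``locally real analytic'' be omitted, that is, is $\mathfrak k_m(\mathcal F)$ nilpotent for every smooth singular foliation $\mathcal F$ and every point $m$?}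

\subsection*{Results}

The answer is no.

\begin{theorem}\label{thm:example}
On $\mathbb R^2$ there is a smooth singular foliation $\mathcal F$ with $\mathfrak k_0(\mathcal F)=\mathfrak g_0(\mathcal F)\cong\mathfrak{aff}(1)$, which is not nilpotent.
\end{theorem}

Since the order of vanishing says nothing about flat vector fields, one might now expect no restriction at all on $\mathfrak k_m(\mathcal F)$. There is one, and it is sharp.

\begin{theorem}\label{thm:solvable}
For every smooth singular foliation $\mathcal F$ and every point $m$, the Lie algebra $\mathfrak k_m(\mathcal F)$ is solvable.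
\end{theorem}

\begin{theorem}\label{thm:realization}
Every finite-dimensional real solvable Lie algebra is isomorphic to some $\mathfrak k_m(\mathcal F)$. Every finite-dimensional real nilpotent Lie algebra is isomorphic to some $\mathfrak k_m(\mathcal F)$ with $\mathcal F$ generated by polynomial vector fields.
\end{theorem}

\begin{theorem}\label{thm:dimone}
If $\dim N_m\le1$, then $\mathfrak k_m(\mathcal F)$ is abelian. So the dimension $2$ in Theorem~\ref{thm:example} is minimal.
\end{theorem}

Theorems~\ref{thm:solvable} and~\ref{thm:realization} give the first half of the next statement. Since polynomial vector fields are real analytic, Theorem~\ref{thm:realization} and Proposition~\ref{prop:analytic} give the second half.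

\begin{corollary}\label{cor:class}
The Lie algebras $\mathfrak k_m(\mathcal F)$ of smooth singular foliations are exactly the finite-dimensional real solvable Lie algebras. Those of locally real analytic singular foliations are exactly the finite-dimensional real nilpotent Lie algebras.
\end{corollary}

Section~\ref{sec:plane} proves Theorem~\ref{thm:example}. Section~\ref{sec:local} reduces the general statements to the case $L=\{m\}$ and proves Theorem~\ref{thm:dimone}. Sections~\ref{sec:solvable} and~\ref{sec:realization} prove Theorems~\ref{thm:solvable} and~\ref{thm:realization}.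

\section{A non-nilpotent kernel in the plane}\label{sec:plane}

All foliations constructed in this paper are generated by a finite-dimensional Lie algebra of vector fields. The following lemma says when this Lie algebra survives in the isotropy.

\begin{lemma}\label{lem:frame}
Let $\mathfrak a$ be a real Lie algebra with basis $v_1,\dots,v_N$, and let $X_1,\dots,X_N$ be smooth vector fields on $\mathbb R^n$ such that
\begin{itemize}
\item[(a)] the linear map $\mathfrak a\to\mathfrak X(\mathbb R^n)$, $v_i\mapsto X_i$, is a Lie algebra morphism;
\item[(b)] each $X_i$ vanishes to order $2$ at $0$;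
\item[(c)] $0$ lies in the closure of the set $\Omega$ of points at which $X_1,\dots,X_N$ are linearly independent.
\end{itemize}
Then $\mathcal F=\sum_iC^\infty(\mathbb R^n)X_i$ is a singular foliation and $\mathfrak k_0(\mathcal F)=\mathfrak g_0(\mathcal F)\cong\mathfrak a$.
\end{lemma}

\begin{proof}
The module $\mathcal F$ is finitely generated. By (a) each $[X_i,X_j]$ lies in $\mathcal F$, so
\[
[aX_i,bX_j]=ab[X_i,X_j]+aX_i(b)X_j-bX_j(a)X_i\in\mathcal F
\]
for all smooth $a,b$, and $\mathcal F$ is closed under brackets. By (b) every element of $\mathcal F$ vanishes to order $2$ at $0$. Hence $\mathcal F(0)=\mathcal F$, the linearization map is zero, and $\mathfrak k_0(\mathcal F)=\mathfrak g_0(\mathcal F)=\mathcal F/\mathcal I_0\mathcal F$. The map sending $v_i$ to the class of $X_i$ is a Lie algebra morphism $\mathfrak a\to\mathfrak g_0(\mathcal F)$ by (a). It is onto because $aX_i-a(0)X_i\in\mathcal I_0\mathcal F$. It is injective: if $\sum_ic_iX_i\in\mathcal I_0\mathcal F$ with $c_i\in\mathbb R$, then $\sum_ic_iX_i=\sum_ia_iX_i$ with $a_i\in\mathcal I_0$, so $a_i=c_i$ on $\Omega$, and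 (c) and continuity give $c_i=a_i(0)=0$.
\end{proof}

We look for fields $X,Y$ as in the lemma with $[X,Y]=Y$. By \eqref{eq:order}, if $Y$ vanishes to order $k$ then $Y=[X,Y]$ vanishes to order $k+1$, so $Y$ must be flat. If $Z$ commutes with $X$ and $h$ is a function, then $[X,hZ]=X(h)Z$, so it suffices to find a flat function $h$ with $X(h)=h$. For $X=x^3\partial_x$ this is the equation $x^3h'=h$, solved by
\[
h(x)=e^{-1/(2x^2)}\quad(x\ne0),\qquad h(0)=0 .
\]
Every derivative of $h$ on $\{x\neq0\}$ is a polynomial in $1/x$ times $h$ and tends to $0$ at $0$, so $h$ is smooth and flat at $0$. Moreover $h'=x^{-3}h$ for $x\ne0$, so $x^3h'=h$ on all of $\mathbb R$.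

It remains to choose $Z$. On the line one can take $Z=X$. Then $X$ and $Y=hX$ satisfy (a) and (b), but not (c), and the conclusion fails: $Y=hX$ lies in $\mathcal I_0\mathcal F$ and its class is zero. A second variable repairs this.

\begin{proof}[Proof of Theorem~\ref{thm:example}]
On $\mathbb R^2$ with coordinates $(x,y)$ put
\[
X=x^3\partial_x,\qquad Y=h(x)\,\partial_y,\qquad\mathcal F=C^\infty(\mathbb R^2)X+C^\infty(\mathbb R^2)Y .
\]
Then $[X,Y]=x^3h'\,\partial_y=Y$. Both fields vanish to order $2$ at $0$, and they are linearly independent on the dense set $\{x\ne0\}$. Lemma~\ref{lem:frame} gives $\mathfrak k_0(\mathcal F)=\mathfrak g_0(\mathcal F)\cong\mathfrak{aff}(1)$.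
\end{proof}

In this example the filtration of Section~\ref{sec:intro} is $\mathfrak k^2=\mathfrak k^3=\mathfrak g_0(\mathcal F)$, and $\mathfrak k^j$ is the line spanned by the class of $Y$ for all $j\ge4$, because $Y$ is flat and $aX+bY$ can vanish to order $4$ only if $a(0)=0$.

\section{Germs and reduction to a point leaf}\label{sec:local}

The isotropy algebra is defined with global vector fields, while the proofs of Theorems~\ref{thm:solvable} and~\ref{thm:dimone} take place near $m$. Let $C^\infty_m$ be the ring of germs at $m$ of smooth functions, $\mathcal J_m$ the ideal of germs vanishing at $m$, $\mathcal F_m$ the set of germs at $m$ of elements of $\mathcal F$, and $\mathcal F_m^\circ\subset\mathcal F_m$ the subset of germs vanishing at $m$. Multiplying by a bump function shows that every element of $C^\infty_m$ is the germ of a global function. Hence $\mathcal F_m$ is a $C^\infty_m$-module, finitely generated and closed under brackets.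

\begin{lemma}\label{lem:germs}
Taking germs induces an isomorphism of Lie algebras $\mathfrak g_m(\mathcal F)\cong\mathcal F_m^\circ/\mathcal J_m\mathcal F_m$, compatible with linear parts. In particular $\mathfrak g_m(\mathcal F)$ is finite dimensional.
\end{lemma}

\begin{proof}
The map $\mathcal F(m)\to\mathcal F^\circ_m/\mathcal J_m\mathcal F_m$ is onto, preserves brackets, and kills $\mathcal I_m\mathcal F$; the linear part of a field depends only on its germ. Suppose the germ of $X\in\mathcal F(m)$ lies in $\mathcal J_m\mathcal F_m$. Then there are $A_l\in\mathcal I_m$ and $R_l\in\mathcal F$ such that $X'=X-\sum_lA_lR_l\in\mathcal F$ vanishes on a neighborhood $U$ of $m$. Let $\chi$ be a smooth function supported in $U$ with $\chi(m)=1$. Then $X'=(1-\chi)X'\in\mathcal I_m\mathcal F$, so $X\in\mathcal I_m\mathcal F$. Finally, if $Z_1,\dots,Z_r$ generate $\mathcal F_m$, their classes span $\mathcal F_m/\mathcal J_m\mathcal F_m$ over $\mathbb R$, since $fZ_a-f(m)Z_a\in\mathcal J_m\mathcal F_m$.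
\end{proof}

Next we remove the directions along the leaf. Let $\ell=\dim L$. The local splitting theorem \cite[Prop.~1.12]{AS} identifies a neighborhood of $m$ with a product $(-1,1)^\ell\times T$, with $m$ corresponding to $(0,m)$, and provides a singular foliation $\mathcal F_T$ on $T$, all of whose elements vanish at $m$, with the following property. Let $y_1,\dots,y_\ell$ be the coordinates on $(-1,1)^\ell$, let $\widetilde Z$ denote the extension of a vector field $Z$ on $T$ that is constant in $y$, and let $Z_1,\dots,Z_r$ generate $(\mathcal F_T)_m$. Then $\mathcal F_m$ is generated by $\partial_{y_1},\dots,\partial_{y_\ell},\widetilde Z_1,\dots,\widetilde Z_r$.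

\begin{lemma}\label{lem:split}
The map $Z\mapsto\widetilde Z$ induces an isomorphism $\mathfrak g_m(\mathcal F_T)\cong\mathfrak g_m(\mathcal F)$ that carries $\mathfrak k_m(\mathcal F_T)$ onto $\mathfrak k_m(\mathcal F)$. Moreover $\dim T=\dim N_m$.
\end{lemma}

\begin{proof}
We use Lemma~\ref{lem:germs} on both sides and write $\mathcal J_m^T$ for the ideal of germs of functions on $T$ vanishing at $m$. If $Z=\sum_ah_aZ_a\in(\mathcal F_T)_m$, then $\widetilde Z=\sum_a\widetilde h_a\widetilde Z_a\in\mathcal F_m^\circ$, where $\widetilde h_a$ is the extension of $h_a$ constant in $y$. Extension preserves brackets, so we obtain a Lie algebra morphism $\iota\colon(\mathcal F_T)_m\to\mathfrak g_m(\mathcal F)$, and $\iota$ kills $\mathcal J_m^T(\mathcal F_T)_m$.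

The map $\iota$ is onto. If $\sum_if_i\partial_{y_i}+\sum_ah_a\widetilde Z_a$ vanishes at $m$, then $f_i(m)=0$ because $\widetilde Z_a(m)=0$, so this germ is congruent to $\sum_ah_a(m)\widetilde Z_a$ modulo $\mathcal J_m\mathcal F_m$. The kernel of $\iota$ is no larger than $\mathcal J_m^T(\mathcal F_T)_m$. Indeed, if $\widetilde Z=\sum_if_i\partial_{y_i}+\sum_ah_a\widetilde Z_a$ with $f_i,h_a\in\mathcal J_m$, then restricting to $\{0\}\times T$ and taking components along $T$ gives $Z=\sum_ah_a|_T\,Z_a\in\mathcal J^T_m(\mathcal F_T)_m$.

Finally $T_mL$ is spanned by the $\partial_{y_i}$, so $N_m\cong T_mT$, and $\nabla_m\widetilde Z=0\oplus\nabla_mZ$ on $\mathbb R^\ell\oplus T_mT$. So $\widetilde Z$ acts on $N_m$ as $\nabla_mZ$, and the kernels correspond.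
\end{proof}

By Lemma~\ref{lem:split} and a chart of $T$, it suffices to prove Theorems~\ref{thm:solvable} and~\ref{thm:dimone} in the following situation: $m=0\in\mathbb R^n$ with $n=\dim N_m$, all germs in $\mathcal F_0$ vanish at $0$, and
\begin{equation}\label{eq:setting}
\mathfrak g=\mathcal F_0/\mathcal J_0\mathcal F_0,\qquad\mathfrak k=\{\text{classes of }X\in\mathcal F_0\text{ with }DX(0)=0\}.
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:dimone}]
If $n=0$, then $\mathcal F_0=0$ and $\mathfrak g=0$. Let $n=1$ and let $X=f\partial_x$ and $Y=g\partial_x$ in $\mathcal F_0$ represent two elements of $\mathfrak k$. Then $f'(0)=g'(0)=0$, and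
\[
[X,Y]=(fg'-gf')\partial_x=g'X-f'Y\in\mathcal J_0\mathcal F_0 .
\]
So $\mathfrak k$ is abelian. If $\dim M\le1$, then $\dim N_m\le1$ at every point, so the kernel is abelian, hence nilpotent.
\end{proof}

We shall also need generators of $\mathcal F_0$ adapted to $\mathfrak g$; this is Nakayama's lemma.

\begin{lemma}\label{lem:nakayama}
In the situation \eqref{eq:setting}, let $Y_1,\dots,Y_N\in\mathcal F_0$ represent a basis of $\mathfrak g$. Then $Y_1,\dots,Y_N$ generate $\mathcal F_0$, and no generating family has fewer than $N$ elements.
\end{lemma}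

\begin{proof}
Let $Z_1,\dots,Z_r$ generate $\mathcal F_0$. Their classes span $\mathfrak g$, so $r\ge N$. Expanding the class of $Z_a$ in the basis gives $Z_a=\sum_bc_a^bY_b+\sum_e\varphi_a^eZ_e$ with $c_a^b\in\mathbb R$ and $\varphi^e_a\in\mathcal J_0$. The matrix $1-\varphi(x)$ is the identity at $x=0$, so it has a smooth inverse near $0$, and each $Z_a$ is a $C^\infty_0$-combination of the $Y_b$.
\end{proof}

\section{Solvability of the kernel}\label{sec:solvable}

The elements of $\mathfrak k$ may all be represented by flat vector fields, as happens in Section~\ref{sec:realization}. So Taylor series at $0$ cannot prove Theorem~\ref{thm:solvable}. The proof is an inequality at points $x\neq0$.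

\subsection*{The model case $\mathfrak{sl}_2$}

Let $H,E_+,E_-$ be vector fields near $0\in\mathbb R^n$ with
\[
[H,E_\pm]=\pm2E_\pm,\qquad[E_+,E_-]=H,
\]
all vanishing to order $2$ at $0$. We claim that they vanish near $0$. Let $e(x)$ be the largest of the norms $|H(x)|$, $|E_\pm(x)|$, and $\delta(x)$ the largest of the operator norms $\|DH(x)\|$, $\|DE_\pm(x)\|$. By \eqref{eq:bracket}, the bracket of any two of the three fields has norm at most $2\delta(x)e(x)$ at $x$. Each of the three fields is such a bracket, up to a factor $1$ or $\pm\frac12$, so $e(x)\le2\delta(x)e(x)$. Since $\delta$ is continuous and $\delta(0)=0$, we have $2\delta<1$ near $0$, and there $e=0$.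

The inequality closes because \emph{every} field is a bracket. For $\mathfrak{aff}(1)$ one gets only $|Y|\le\delta\,(|X|+|Y|)$ and no bound on $X$, which leaves room for the example of Section~\ref{sec:plane}. The algebraic property that matters is thus perfectness: a Lie algebra $\mathfrak p$ is \emph{perfect} if $[\mathfrak p,\mathfrak p]=\mathfrak p$.

\subsection*{The perfect ideal and the structure functions}

We work in the situation \eqref{eq:setting}. The derived series of $\mathfrak k$ is a decreasing sequence of finite-dimensional spaces. Let $\mathfrak p$ be the term at which it stabilizes. Then $\mathfrak p$ is perfect, and $\mathfrak k$ is solvable if and only if $\mathfrak p=0$. Moreover $\mathfrak p$ is an ideal of $\mathfrak g$: the kernel $\mathfrak k$ is an ideal of $\mathfrak g$, and if $\mathfrak i$ is an ideal then so is $[\mathfrak i,\mathfrak i]$, by the Jacobi identity. We assume $\mathfrak p\ne0$ and derive a contradiction.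

In the model case the bracket relations hold exactly. In general they hold only modulo $\mathcal J_0\mathcal F_0$, so the structure constants become functions. Let $e_1,\dots,e_N$ be a basis of $\mathfrak g$, represented by $Y_1,\dots,Y_N\in\mathcal F_0$. By Lemma~\ref{lem:nakayama}, on a neighborhood of $0$,
\[
[Y_a,Y_b]=\sum_c\Gamma_{ab}^c\,Y_c
\]
with smooth functions $\Gamma^c_{ab}$. Reducing modulo $\mathcal J_0\mathcal F_0$ gives $[e_a,e_b]=\sum_c\Gamma^c_{ab}(0)e_c$. For $u=\sum_au_ae_a$ and $v=\sum_bv_be_b$ in $\mathfrak g$, put $Y_u=\sum_au_aY_a$, a representative of $u$, and for $x$ near $0$ put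
\[
\{u,v\}_x=\sum_{a,b,c}u_av_b\Gamma^c_{ab}(x)\,e_c\in\mathfrak g,\qquad
\mathrm{ev}_x(u)=Y_u(x)\in\mathbb R^n,\qquad
M_x(u)=DY_u(x)\in\mathfrak{gl}_n(\mathbb R).
\]
The bilinear map $\{\cdot,\cdot\}_x$ depends smoothly on $x$ and is the bracket of $\mathfrak g$ at $x=0$. The maps $\mathrm{ev}_x$ and $M_x$ are linear, and $\mathfrak k=\ker M_0$. Evaluating $[Y_u,Y_v]$ at $x$ once with the structure functions and once with \eqref{eq:bracket} gives
\begin{equation}\label{eq:star}
\mathrm{ev}_x\{u,v\}_x=M_x(v)\,\mathrm{ev}_x(u)-M_x(u)\,\mathrm{ev}_x(v)\qquad(u,v\in\mathfrak g).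
\end{equation}
For each fixed $x$ this is an identity of linear algebra, valid for all $u,v$. We may therefore apply it to vectors $u,v$ that are chosen depending on $x$; no derivative of that dependence appears.

Since $\mathfrak p$ is perfect, we can fix a basis $p_1,\dots,p_q$ of $\mathfrak p$ and finitely many $u_{ji},v_{ji}\in\mathfrak p$ with
\begin{equation}\label{eq:perfect}
p_j=\sum_i[u_{ji},v_{ji}]\qquad(j=1,\dots,q).
\end{equation}

\subsection*{Deforming $\mathfrak p$ with the point}

Imitating the model case, one applies \eqref{eq:star} to $\sum_i\{u_{ji},v_{ji}\}_x$. The right-hand side is small compared with $\mathrm{ev}_x|_{\mathfrak p}$. The vector $\sum_i\{u_{ji},v_{ji}\}_x$ is close to $p_j$, but for $x\ne0$ it may leave $\mathfrak p$, and the value of $\mathrm{ev}_x$ on the component outside $\mathfrak p$ is not controlled by $\mathrm{ev}_x|_{\mathfrak p}$. This reflects a freedom of choice: the representative $Y_u$ of $u\in\mathfrak p$ may be changed by $fY_b$ with $f(0)=0$, so the right target is not $Y_u=0$ but a relation $Y_u=-\sum_bA_bY_b$ with $A_b(0)=0$. In other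 words, we should show that $\mathrm{ev}_x$ vanishes on a subspace $\mathfrak p_x\subset\mathfrak g$ that moves smoothly with $x$ and equals $\mathfrak p$ at $x=0$. For the inequality to close, $\mathfrak p_x$ must contain the deformed right-hand sides of \eqref{eq:perfect}. We use this requirement to define $\mathfrak p_x$.

Choose a vector space complement $W$, so $\mathfrak g=\mathfrak p\oplus W$, with projections $\pi_{\mathfrak p}$ and $\pi_W$. Subspaces close to $\mathfrak p$ are graphs: for $A\in\operatorname{Hom}(\mathfrak p,W)$ let $T_A\colon\mathfrak p\to\mathfrak g$, $T_Au=u+Au$. A vector $w\in\mathfrak g$ lies in the image of $T_A$ if and only if $\pi_Ww=A\pi_{\mathfrak p}w$. Define a linear map $S(x,A)\colon\mathfrak p\to\mathfrak g$ by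
\[
S(x,A)\,p_j=\sum_i\{T_Au_{ji},T_Av_{ji}\}_x ,
\]
and set
\[
\Phi(x,A)=\pi_WS(x,A)-A\,\pi_{\mathfrak p}S(x,A)\in\operatorname{Hom}(\mathfrak p,W).
\]
Then $\Phi(x,A)=0$ says that $S(x,A)$ takes values in the graph of $A$. We impose only this, and not closure of the graph under all of $\{\cdot,\cdot\}_x$, because it is a system with as many equations as unknowns.

\begin{lemma}\label{lem:ift}
There is a smooth map $x\mapsto A(x)\in\operatorname{Hom}(\mathfrak p,W)$, defined near $0$, with $A(0)=0$ and $\Phi(x,A(x))=0$.
\end{lemma}

\begin{proof}
The map $\Phi$ is smooth in $x$ and polynomial in $A$. At $x=0$,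
\[
S(0,A)\,p_j=\sum_i[u_{ji},v_{ji}]+\sum_i\bigl([Au_{ji},v_{ji}]+[u_{ji},Av_{ji}]\bigr)+\sum_i[Au_{ji},Av_{ji}].
\]
The first sum is $p_j$ by \eqref{eq:perfect}. The second sum is linear in $A$ and lies in $[\mathfrak g,\mathfrak p]\subset\mathfrak p$; this is where we use that $\mathfrak p$ is an ideal of $\mathfrak g$, and not only of $\mathfrak k$. The third sum is quadratic in $A$. Hence $\pi_WS(0,A)=O(\|A\|^2)$ and $\pi_{\mathfrak p}S(0,A)=\mathrm{id}_{\mathfrak p}+O(\|A\|)$, so $\Phi(0,A)=-A+O(\|A\|^2)$. Thus $\Phi(0,0)=0$ and $\partial_A\Phi(0,0)=-\mathrm{id}$ is invertible, and the implicit function theorem applies.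
\end{proof}

\subsection*{The estimate}

\begin{proof}[Proof of Theorem~\ref{thm:solvable}]
Let $A(x)$ be as in Lemma~\ref{lem:ift}, and put
\[
T_x=T_{A(x)},\qquad Q(x)=\pi_{\mathfrak p}S(x,A(x))\in\operatorname{End}(\mathfrak p),\qquad E_x=\mathrm{ev}_x\circ T_x\colon\mathfrak p\to\mathbb R^n .
\]
The map $Q$ is continuous with $Q(0)=\mathrm{id}_{\mathfrak p}$, so $Q(x)$ is invertible and $\|Q(x)^{-1}\|\le2$ near $0$. The equation $\Phi(x,A(x))=0$ gives $\pi_WS(x,A(x))=A(x)Q(x)$, that is, $S(x,A(x))=T_xQ(x)$. Apply both sides to $p_j$, then apply $\mathrm{ev}_x$, and use \eqref{eq:star} for the vectors $T_xu_{ji}$ and $T_xv_{ji}$: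
\begin{equation}\label{eq:loop}
E_xQ(x)p_j=\sum_i\Bigl(M_x(T_xv_{ji})\,E_xu_{ji}-M_x(T_xu_{ji})\,E_xv_{ji}\Bigr).
\end{equation}
Give $\mathfrak p$ the Euclidean norm for which $p_1,\dots,p_q$ is orthonormal, and let $\delta(x)$ be the norm of the linear map $v\mapsto M_x(T_xv)$ from $\mathfrak p$ to $\mathfrak{gl}_n(\mathbb R)$, the latter with the operator norm. The $i$-th term of \eqref{eq:loop} has norm at most $2\delta(x)\|E_x\|\,|u_{ji}|\,|v_{ji}|$. Since $\|E_xQ(x)\|\le\sum_j|E_xQ(x)p_j|$, we obtain
\[
\|E_x\|\le\|E_xQ(x)\|\,\|Q(x)^{-1}\|\le2C\,\delta(x)\,\|E_x\|,\qquad C=2\sum_{j,i}|u_{ji}|\,|v_{ji}| .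
\]
The function $\delta$ is continuous, and $\delta(0)=0$ because $T_0$ is the inclusion of $\mathfrak p$ and $\mathfrak p\subset\mathfrak k=\ker M_0$. So $2C\delta(x)<1$ near $0$, and $E_x=0$ for all $x$ near $0$.

Written out, $E_xu=0$ says that for every $u\in\mathfrak p$
\[
Y_u(x)=-\sum_b\bigl(A(x)u\bigr)_b\,Y_b(x)\qquad\text{for $x$ near }0,
\]
where $(A(x)u)_b$ are the coordinates of $A(x)u$ in the basis $e_1,\dots,e_N$. These coefficients are smooth and vanish at $0$, so $Y_u\in\mathcal J_0\mathcal F_0$ and $u=0$ in $\mathfrak g$. This contradicts $\mathfrak p\ne0$. Hence $\mathfrak p=0$ and $\mathfrak k$ is solvable.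
\end{proof}

\begin{remark}
The inclusion $\mathfrak p\subset\mathfrak k$ is used only for $\delta(0)=0$, and it is needed: for $\mathcal F=\mathcal I_0\mathfrak X(\mathbb R^n)$ with $n\geq 2$, the algebra $\mathfrak g_0(\mathcal F)\cong\mathfrak{gl}_n(\mathbb R)$ contains the nonzero perfect ideal $\mathfrak{sl}_n(\mathbb R)$.
\end{remark}

\section{Realization of solvable and nilpotent Lie algebras}\label{sec:realization}

The zero algebra is realized by $\mathcal F=0$. Let $\mathfrak a$ be a solvable Lie algebra of dimension $N\ge1$. In view of Lemma~\ref{lem:frame}, we want vector fields that satisfy the relations of $\mathfrak a$, are independent on a dense set, and vanish to order $2$ at the origin. We first construct fields on $\mathbb R^N$ that are independent everywhere, and then make them degenerate.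

\subsection*{The case of $\mathfrak{aff}(1)$}

On $\mathbb R^2$ the fields $\partial_{t_1}$ and $e^{t_1}\partial_{t_2}$ are independent everywhere and satisfy $[\partial_{t_1},e^{t_1}\partial_{t_2}]=e^{t_1}\partial_{t_2}$. On the half-plane $x>0$, the substitution $t_1=-1/(2x^2)$, $t_2=y$ turns them into the fields $x^3\partial_x$ and $h\,\partial_y$ of Section~\ref{sec:plane}: there the degeneration takes place at $t_1=-\infty$. For a general algebra we use instead an extra parameter $s$ and shrink the fields as $s\to0$. The linear map $x_k=\varepsilon_k(s)t_k$ pushes the two fields forward to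
\[
X_1=\varepsilon_1(s)\,\partial_{x_1},\qquad X_2=\varepsilon_2(s)\,e^{x_1/\varepsilon_1(s)}\,\partial_{x_2},
\]
and $[X_1,X_2]=X_2$ for $s\ne0$. A common factor $\varepsilon_1=\varepsilon_2=\varepsilon$ does not work, since $\varepsilon e^{x_1/\varepsilon}$ is unbounded as $\varepsilon\to0^+$ when $x_1>0$. But $\varepsilon_2$ does not occur in the exponent, so it can be chosen after $\varepsilon_1$ and much smaller. Take $\varepsilon_1=s^2$ and $\varepsilon_2=e^{-1/s^4}$. Every partial derivative of $\exp(x_1/s^2-1/s^4)$ is a polynomial in $x_1$ and $1/s$ times the same exponential, and the exponent is at most $-1/(2s^4)$ when $s^2|x_1|\le\frac12$. So $X_2$ extends smoothly by zero across $s=0$, and Lemma~\ref{lem:frame} applies on $\mathbb R^3$.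

Two facts made this work: the coefficient of $\partial_{t_k}$ depends only on the earlier variables, and any growth as $s\to0$ can be beaten by a positive function of $s$. The next two lemmas give these facts in general.

\subsection*{Triangular frames}

\begin{lemma}\label{lem:triangular}
Let $\mathfrak a$ be a solvable real Lie algebra of dimension $N\ge1$. There is a Lie algebra morphism $\rho\colon\mathfrak a\to\mathfrak X(\mathbb R^N)$ such that $v\mapsto\rho(v)(t)$ is injective for every $t\in\mathbb R^N$ and
\[
\rho(v)=\sum_{k=1}^Na_k^v(t_1,\dots,t_{k-1})\,\partial_{t_k}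
\]
with $a_k^v$ smooth. If $\mathfrak a$ is nilpotent, the $a_k^v$ can be taken to be polynomials.
\end{lemma}

\begin{proof}
We use induction on $N$. For $N=1$ send a basis vector to $\partial_{t_1}$. Let $N\ge2$. Since $\mathfrak a$ is solvable and nonzero, $[\mathfrak a,\mathfrak a]\ne\mathfrak a$; this is the only use of solvability. Choose a hyperplane $\mathfrak b\supset[\mathfrak a,\mathfrak a]$ and $v_1\notin\mathfrak b$. Then $[\mathfrak a,\mathfrak b]\subset\mathfrak b$, so $\mathfrak b$ is an ideal, and it is solvable. Let $\rho'\colon\mathfrak b\to\mathfrak X(\mathbb R^{N-1})$ be given by induction, in coordinates $t'=(t_2,\dots,t_N)$, with coefficients $b_k^w(t_2,\dots,t_{k-1})$.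

The map $D=\operatorname{ad}v_1|_{\mathfrak b}$ is a derivation of $\mathfrak b$, and $e^{\tau D}$ is an automorphism of $\mathfrak b$, because $[e^{\tau D}w,e^{\tau D}w']$ and $e^{\tau D}[w,w']$ solve the same equation $\dot z=Dz$ with the same initial value. We want $\rho(v_1)=\partial_{t_1}$, and then the relation $[\rho(v_1),\rho(w)]=\rho(Dw)$ prescribes how $\rho(w)$ depends on $t_1$. So for $w\in\mathfrak b$ let $\rho(w)$ be the field without $\partial_{t_1}$-component whose value at $(t_1,t')$ is $\rho'(e^{t_1D}w)(t')$, and extend $\rho$ linearly to $\mathfrak a$.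

\emph{Brackets.} The bracket $[\partial_{t_1},\rho(w)]$ is the $t_1$-derivative of $\rho(w)$, with value $\rho'(e^{t_1D}Dw)(t')$; so it equals $\rho([v_1,w])$. The fields $\rho(w)$ and $\rho(w')$ are tangent to the slices $t_1=\mathrm{const}$, so their bracket is computed in each slice, where it equals $\rho'([e^{t_1D}w,e^{t_1D}w'])=\rho'(e^{t_1D}[w,w'])$; so it equals $\rho([w,w'])$.

\emph{Injectivity.} If $\rho(cv_1+w)$ vanishes at $(t_1,t')$, the $\partial_{t_1}$-component gives $c=0$, and then $\rho'(e^{t_1D}w)(t')=0$ gives $e^{t_1D}w=0$, so $w=0$.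

\emph{Form of the coefficients.} Let $w_2,\dots,w_N$ be a basis of $\mathfrak b$ and write $e^{t_1D}w=\sum_j\phi_j^w(t_1)w_j$ with $\phi^w_j$ smooth. For $v=cv_1+w$ we get $a_1^v=c$ and, for $k\ge2$, $a_k^v=\sum_j\phi_j^w(t_1)\,b_k^{w_j}(t_2,\dots,t_{k-1})$. If $\mathfrak a$ is nilpotent, then $D$ is a nilpotent endomorphism, so the $\phi_j^w$ are polynomials; and $\mathfrak b$ is nilpotent, so the $b_k^{w_j}$ are polynomials by induction.
\end{proof}

\subsection*{Flattening along a hyperplane}

\begin{lemma}\label{lem:flat}
Let $G_1,\dots,G_r$ be smooth functions on $(\mathbb R\setminus\{0\})\times\mathbb R^d$. There is $\varepsilon\in C^\infty(\mathbb R)$, positive on $\mathbb R\setminus\{0\}$ and flat at $0$, such that each function $\varepsilon(s)G_i(s,x)$ extends smoothly to $\mathbb R^{1+d}$ with all derivatives zero on $\{s=0\}$.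
\end{lemma}

\begin{proof}
Add $G_0=1$ to the list; the conclusion for $G_0$ says that $\varepsilon$ is smooth and flat at $0$. Choose smooth functions $\theta_j\ge0$ on $\mathbb R$ such that $\theta_0$ is supported in $\{|s|\ge\frac14\}$ and positive for $|s|>\frac14$, and, for $j\ge1$, $\theta_j$ is supported in $K_j=\{2^{-j-2}\le|s|\le2^{-j}\}$ and positive in the interior of $K_j$. At each $s\neq0$ some $\theta_j$ is positive and only finitely many are nonzero. Each function $\theta_jG_i$, extended by zero, is smooth on $\mathbb R^{1+d}$ and vanishes near $\{s=0\}$. Put $c_0=1$. For $j\ge1$ the set $K_j\times\{|x|\le j\}$ is compact, so there is $c_j>0$ such that all partial derivatives of order at most $j$ of $c_j\theta_jG_i$, for $i=0,\dots,r$, are bounded by $2^{-j}$ on $\mathbb R\times\{|x|\le j\}$. Let $\varepsilon=\sum_jc_j\theta_j$, which is positive off $0$. Given $R$ and $k$, the terms of $\sum_jc_j\theta_jG_i$ with $j\ge\max(R,k)$ have derivatives of order at most $k$ bounded by $2^{-j}$ on $\mathbb R\times\{|x|\le R\}$. So the series converges with all derivatives, uniformly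 on compact sets. Its sum is smooth, equals $\varepsilon G_i$ for $s\ne0$, and has all derivatives zero on $\{s=0\}$ because each term does.
\end{proof}

\subsection*{The construction}

\begin{proof}[Proof of Theorem~\ref{thm:realization}]
Let $v_1,\dots,v_N$ be a basis of $\mathfrak a$ and let $\rho$ be as in Lemma~\ref{lem:triangular}. We work on $\mathbb R^{N+1}$ with coordinates $(s,x_1,\dots,x_N)$. Let $\varepsilon_1,\dots,\varepsilon_N$ be smooth functions on $\mathbb R$ without zeros on $\mathbb R\setminus\{0\}$, and for $s\ne0$ put
\[
X_i=\sum_{k=1}^N\varepsilon_k(s)\,G_{k,i}(s,x)\,\partial_{x_k},\qquad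
G_{k,i}(s,x)=a_k^{v_i}\Bigl(\frac{x_1}{\varepsilon_1(s)},\dots,\frac{x_{k-1}}{\varepsilon_{k-1}(s)}\Bigr).
\]
On each slice $s=\mathrm{const}\ne0$, the field $X_i$ is the push-forward of $\rho(v_i)$ under the linear isomorphism $x_k=\varepsilon_k(s)t_k$. The $X_i$ are tangent to the slices, so on $\{s\ne0\}$ they are linearly independent at every point and satisfy $[X_i,X_j]=\sum_kc_{ij}^kX_k$, where $c_{ij}^k$ are the structure constants of $\mathfrak a$. Suppose the $X_i$ extend smoothly to $\mathbb R^{N+1}$ and vanish to order $2$ at $0$. Then the bracket relations hold everywhere by continuity, the set $\{s\ne0\}$ is dense, and Lemma~\ref{lem:frame} gives $\mathfrak k_0(\mathcal F)=\mathfrak g_0(\mathcal F)\cong\mathfrak a$ for $\mathcal F=\sum_iC^\infty(\mathbb R^{N+1})X_i$. It remains to choose the $\varepsilon_k$. By the triangular form, $G_{k,i}$ involves only $\varepsilon_1,\dots,\varepsilon_{k-1}$, so we can choose $\varepsilon_1,\varepsilon_2,\dots,\varepsilon_N$ in this order.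

\emph{Solvable case.} Once $\varepsilon_1,\dots,\varepsilon_{k-1}$ are chosen, the functions $G_{k,1},\dots,G_{k,N}$ are smooth on $(\mathbb R\setminus\{0\})\times\mathbb R^N$. Let $\varepsilon_k$ be given by Lemma~\ref{lem:flat} for these functions. Then all coefficients $\varepsilon_kG_{k,i}$ extend smoothly with all derivatives zero on $\{s=0\}$, so the $X_i$ are smooth and flat at $0$.

\emph{Nilpotent case.} Take the $a_k^v$ polynomial and $\varepsilon_k(s)=s^{d_k}$. A monomial $t_1^{\alpha_1}\cdots t_{k-1}^{\alpha_{k-1}}$ of $a_k^{v_i}$ contributes to $\varepsilon_kG_{k,i}$ a multiple of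
\[
s^{\,d_k-\alpha_1d_1-\dots-\alpha_{k-1}d_{k-1}}\;x_1^{\alpha_1}\cdots x_{k-1}^{\alpha_{k-1}} .
\]
Put $d_1=2$, and choose the integers $d_k$ successively so large that $d_k-\sum_{j<k}\alpha_jd_j\ge2$ for the finitely many monomials occurring in $a_k^{v_1},\dots,a_k^{v_N}$. Then the $X_i$ are polynomial vector fields divisible by $s^2$, so they vanish to order $2$ at $0$.
\end{proof}

\begin{example}
For the Heisenberg algebra, with $[v_1,v_2]=v_3$ and $v_3$ central, take $\mathfrak b=\mathbb Rv_2+\mathbb Rv_3$ with $\rho'(v_2)=\partial_{t_2}$ and $\rho'(v_3)=\partial_{t_3}$. Since $e^{t_1D}v_2=v_2+t_1v_3$, Lemma~\ref{lem:triangular} gives the fields $\partial_{t_1}$, $\partial_{t_2}+t_1\partial_{t_3}$, $\partial_{t_3}$. With $(d_1,d_2,d_3)=(2,2,4)$ the generators on $\mathbb R^4$ are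
\[
X_1=s^2\partial_{x_1},\qquad X_2=s^2\partial_{x_2}+s^2x_1\partial_{x_3},\qquad X_3=s^4\partial_{x_3},
\]
and indeed $[X_1,X_2]=X_3$, while $X_3$ commutes with $X_1$ and $X_2$.
\end{example}

\begin{thebibliography}{9}

\bibitem{AS}
Androulidakis and Skandalis, \emph{The holonomy groupoid of a singular foliation}, J. reine angew. Math. 626 (2009).

\bibitem{LLR}
Camille Laurent-Gengoux, Ruben Louis and Leonid Ryvkin, \emph{An invitation to singular foliations}, arXiv:2407.14932 (2024).

\end{thebibliography}
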